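# Closed preorders on mixture spaces and their representation by mixture-preserving functions

## 1. Mixture spaces, mixture preorders and the weak topology

**Definition 1 (mixture space).** A *mixture space* is a set $M$ with an operation $(x,\alpha,y)\mapsto x\alpha y\in M$, for $x,y\in M$ and $\alpha\in[0,1]$, satisfying the (Herstein–Milnor) axioms
$$x1y=x,\qquad x\alpha y=y(1-\alpha)x,\qquad (x\beta y)\alpha y=x(\alpha\beta)y .$$

Read $x\alpha y$ as "$x$ with weight $\alpha$, $y$ with weight $1-\alpha$". Every convex set, in particular every vector space, is a mixture space under $x\alpha y=\alpha x+(1-\alpha)y$. An example we shall use often: for a set $X$, let $\Delta(X)$ be the convex set of finitely supported probability measures on $X$, and write $e_z\in\Delta(X)$ for the point mass at $z\in X$.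

The axioms also allow mixture spaces that do not look like convex sets. Let $M=\{0,1\}$ with $x1y=x$, $x0y=y$, and $x\alpha y=\min(x,y)$ for $0<\alpha<1$. The first two axioms are clear. For the third: if $\alpha=1$ both sides are $x\beta y$; if $\alpha=0$ both sides are $y$; if $0<\alpha<1$ and $\beta=1$ both sides are $x\alpha y$; if $0<\alpha<1$ and $\beta=0$ the left side is $y\alpha y=y$ and the right side is $x0y=y$; if both lie in $(0,1)$ both sides are $\min(x,y)$. Call this the *two-point space*. In it $1\tfrac12 0=0=0\tfrac12 0$ although $1\ne0$, so cancellation fails.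

**Definition 2 (mixture-preserving function).** A function $u\colon M\to\mathbb R$ is *mixture preserving* if $u(x\alpha y)=\alpha u(x)+(1-\alpha)u(y)$ for all $x,y\in M$, $\alpha\in[0,1]$. We write $A$ for the set of all of them. It is a vector space and contains the constants.

On $\mathbb R^d$ these are the affine functions: if $u$ is mixture preserving, then $v=u-u(0)$ satisfies $v(\alpha x)=\alpha v(x)$ for $\alpha\in[0,1]$, hence for all $\alpha\ge0$. Then $v(x+y)=2v(\tfrac12x+\tfrac12y)=v(x)+v(y)$, so $v$ is linear. On $\Delta(X)$, induction on the size of the support gives $u(m)=\sum_z f(z)m(z)$ with $f(z)=u(e_z)$, and $f\colon X\to\mathbb R$ can be any function. On the two-point space, $u(0)=u(1\tfrac12 0)=\tfrac12u(1)+\tfrac12u(0)$ forces $u(0)=u(1)$, so only constants are mixture preserving.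

**Definition 3 (preordered mixture space).** A *mixture preorder* on $M$ is a preorder $\succcurlyeq$ (reflexive and transitive, possibly incomplete) satisfying *strong independence*: for all $x,y,z\in M$ and $\alpha\in(0,1)$,
$$x\succcurlyeq y\iff x\alpha z\succcurlyeq y\alpha z .$$
The pair $(M,\succcurlyeq)$ is then a *preordered mixture space*.

By a convex cone I mean a subset of a vector space that contains $0$ and is closed under addition and under multiplication by nonnegative scalars. If $M$ is a convex subset of a vector space and $K$ is a convex cone in that space, then $x\succcurlyeq y:\iff x-y\in K$ is a mixture preorder. It is reflexive since $0\in K$, transitive since $K+K\subset K$, and strongly independent since $x\alpha z-y\alpha z=\alpha(x-y)$. Two instances on $\mathbb R^2$: the coordinatewise order ($K=[0,\infty)^2$), which is incomplete, and the lexicographic order, with $K=\{v:v_1>0\}\cup\{v:v_1=0,\ v_2\ge0\}$.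

**Definition 4 (weak topology).** The *weak topology* on $M$ is the coarsest topology for which every $u\in A$ is continuous. Throughout, $M$ carries this topology.

A neighborhood base at $x_0$ is given by the sets $\{x:|f(x)-f(x_0)|<\varepsilon\text{ for all }f\in F\}$ with $F\subset A$ finite and $\varepsilon>0$. On $\mathbb R^d$ the weak topology is the usual one, because affine functions are continuous and include the coordinates. On the two-point space it is the indiscrete topology. So it need not be Hausdorff.

**Definition 5 (the two conditions).** For a preordered mixture space $(M,\succcurlyeq)$ consider the following.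

- **(MR)** There is a nonempty set $\mathcal U$ of mixture-preserving functions $M\to\mathbb R$ such that for all $x,y\in M$: $x\succcurlyeq y$ if and only if $u(x)\ge u(y)$ for all $u\in\mathcal U$.
- **(Cl)** The graph $\{(x,y)\in M\times M:x\succcurlyeq y\}$ is closed in $M\times M$ with the product topology.

A set $\mathcal U$ as in (MR) is called a *multi-representation*. The coordinatewise order on $\mathbb R^2$ satisfies both: take $\mathcal U=\{x_1,x_2\}$ for (MR), and (Cl) is visible. The lexicographic order satisfies neither. For (Cl): $(\tfrac1n,0)\succcurlyeq(0,1)$ for every $n$, but the limit pair has $(0,0)\not\succcurlyeq(0,1)$. For (MR): suppose $u=ax_1+bx_2+c$ belongs to a multi-representation. Then $(\tfrac1n,0)\succcurlyeq(0,1)$ gives $a/n\ge b$ for all $n$, so $b\le0$, and $(0,1)\succcurlyeq(0,0)$ gives $b\ge0$. Hence $b=0$, and $u$ cannot tell $(0,0)$ from $(0,1)$.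

**Definition 6 (increasing function).** A function $u\in A$ is *increasing* if $z\succcurlyeq w$ implies $u(z)\ge u(w)$.

For the lexicographic order, the computation just made shows that the increasing functions are the $ax_1+c$ with $a\ge0$. Every member of a multi-representation is increasing, and the constants are increasing. Hence (MR) is equivalent to the following statement, which is what one actually proves:
$$\text{whenever }x_0\not\succcurlyeq y_0,\text{ there is an increasing }u\in A\text{ with }u(x_0)<u(y_0).\tag{1}$$
Indeed, if (1) holds, the set of all increasing functions is a multi-representation. Conversely, a multi-representation contains, for each such pair, a function as in (1).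

One implication is immediate. If (MR) holds, the graph equals $\bigcap_{u\in\mathcal U}\{(x,y):u(x)-u(y)\ge0\}$, an intersection of closed sets, so (Cl) holds. The problem, taken from David McCarthy, Kalle Mikkola, Teruji Thomas, "Expected utility theory on mixture spaces without the completeness axiom", arXiv:2102.06898 (2021), is the converse: **must a closed mixture preorder have a multi-representation?** The answer is yes.

**Theorem 1.** For every preordered mixture space with the weak topology, (Cl) $\iff$ (MR).

If $M=\emptyset$ everything is trivial, so assume $M\ne\emptyset$ from now on.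

## 2. Mixture preorders on $\mathbb R^d$ are cones

Let $\succcurlyeq$ be a mixture preorder on $\mathbb R^d$ and put $K=\{v:v\succcurlyeq0\}$. Mixing both sides with $z=-y$ at weight $\tfrac12$, strong independence gives $x\succcurlyeq y\iff\tfrac12(x-y)\succcurlyeq0$. Mixing $x-y$ and $0$ with $0$ gives $\tfrac12(x-y)\succcurlyeq0\iff x-y\succcurlyeq0$. So
$$x\succcurlyeq y\iff x-y\in K .$$
The set $K$ is a convex cone. It contains $0$. For $\lambda\in(0,1)$, mixing with $0$ gives $v\in K\iff\lambda v\in K$, which yields closure under all positive scalars. If $v,w\in K$, then $v+w\succcurlyeq w$ because the difference is $v$, and $w\succcurlyeq0$, so $v+w\in K$.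

Subtraction is continuous on $\mathbb R^d$, so the graph of $\succcurlyeq$ is closed if and only if $K$ is closed. A closed convex cone in $\mathbb R^d$ is an intersection of half-spaces $\{\varphi\ge0\}$ with $\varphi$ linear, and these $\varphi$ form a multi-representation. So Theorem 1 holds on $\mathbb R^d$. For $d=1$ the only cones are $\{0\}$, $[0,\infty)$, $(-\infty,0]$ and $\mathbb R$, all closed. For $d=2$ the lexicographic cone is a non-closed example.

The decisive step was to pass between pairs and differences. A vector $v$ close to $x_0-y_0$ gives the pair $(y_0+v,\,y_0)$, which is close to $(x_0,y_0)$. This used that we may translate freely inside $M$.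

## 3. Weak neighborhoods of a difference in $\Delta(X)$

Let us try the same on $M=\Delta(X)$ with $X$ infinite. Let $V$ be the space of finitely supported signed measures on $X$ of total mass $0$. Each $u\in A$ acts linearly on $V$ by $u(v)=\sum_z u(e_z)v(z)$. Let
$$C_0=\{\lambda(z-w):\lambda\ge0,\ z\succcurlyeq w\}\subset V .$$
Suppose $x_0\not\succcurlyeq y_0$ and put $d_0=x_0-y_0$. We want a linear functional that is $\ge0$ on $C_0$ and $<0$ at $d_0$. The sensible plan is to show that $C_0$ is closed in the weak topology of $V$ and to separate by the Hahn–Banach theorem. So we would like a weak neighborhood of $d_0$ that misses $C_0$. What (Cl) offers is a finite $F\subset A$ and $\varepsilon>0$ such that no pair $x\succcurlyeq y$ lies in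
$$N=\{(x,y):|f(x)-f(x_0)|<\varepsilon,\ |f(y)-f(y_0)|<\varepsilon\ \text{ for all }f\in F\}.$$
Given $v$ weakly close to $d_0$, the measure $y_0+v$ need not be in $\Delta(X)$. To use (Cl) on $v$ we must write $v=\lambda(x-y)$ with $(x,y)\in N$. This is impossible for many $v$ arbitrarily close to $d_0$, as we now check.

We have $x_0\neq y_0$, so after enlarging $F$ and shrinking $\varepsilon$ (which keeps $N$ disjoint from the graph) we may assume that some $f\in F$ has $|f(d_0)|\ge4\varepsilon>0$. Take any finite $F'\supset F$ in $A$. As $X$ is infinite, there is a nonzero $b\in V$ with $f'(b)=0$ for all $f'\in F'$. It has a positive coordinate, so after scaling $b(p)\ge3$ for some $p\in X$. Then $v=d_0+b$ lies in every weak neighborhood of $d_0$ defined by $F'$, whatever the tolerance. Suppose $v=\lambda(x-y)$ with $x,y\in\Delta(X)$ and $\lambda\ge0$. Looking at $p$, we get $\lambda\ge\lambda(x(p)-y(p))=v(p)\ge-1+3=2$. For the $f$ above, $f(x)-f(y)=f(d_0)/\lambda$. If $(x,y)$ were in $N$, then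
$$2\varepsilon>|f(d_0)-(f(x)-f(y))|=|f(d_0)|\,(1-1/\lambda)\ge\tfrac12|f(d_0)|\ge2\varepsilon,$$
a contradiction. So (Cl), used in this way, gives no information on whether $v\in C_0$. The reason is that the positive and negative parts of $b$ are large and cancel when tested against $F'$. Being weakly small as a difference does not make the two parts small.

## 4. Linearization by evaluation functionals

**Purpose.** We replace $M$, which may have no cancellation and no ambient vector space, by points of a vector space $E$, and $\succcurlyeq$ by a cone in $E$.

For $x\in M$ let $\delta_x$ be the linear functional $u\mapsto u(x)$ on $A$, and let $E=\mathrm{span}\{\delta_x:x\in M\}$, a subspace of the algebraic dual of $A$. (The notation $e_z$ remains reserved for point masses.) For the two-point space, $A$ is the constants, $\delta_0=\delta_1$ and $E$ is one-dimensional. In particular $\delta$ need not be injective. Four facts follow.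

First, by the definition of $A$, $\delta_{x\alpha y}=\alpha\delta_x+(1-\alpha)\delta_y$.

Second, every finite convex combination $\sum_{i=1}^n a_i\delta_{m_i}$ (with $a_i>0$, $\sum a_i=1$) equals $\delta_x$ for some $x\in M$. For $n=1$ this is clear. For $n\ge2$, induction gives $m\in M$ with $\sum_{i<n}\frac{a_i}{1-a_n}\delta_{m_i}=\delta_m$, and then the whole sum is $(1-a_n)\delta_m+a_n\delta_{m_n}=\delta_{x}$ with $x=m(1-a_n)m_n$.

Third, if $\varphi$ is **any** linear functional on $E$, then $m\mapsto\varphi(\delta_m)$ belongs to $A$, by the first fact. Conversely each $u\in A$ induces the linear functional $\xi\mapsto\xi(u)$ on $E$. The constant function $1$ induces a linear $h\colon E\to\mathbb R$ with $h(\delta_x)=1$ for all $x$.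

Fourth (saturation): if (Cl) holds, $\delta_x=\delta_{x'}$ and $\delta_y=\delta_{y'}$, then $x\succcurlyeq y\iff x'\succcurlyeq y'$. All functions in $A$ agree at $x$ and $x'$, and at $y$ and $y'$. So $(x,y)$ and $(x',y')$ lie in the same open sets of $M\times M$, and a closed set contains both or neither.

Now let
$$C=\{\lambda(\delta_z-\delta_w):\lambda\ge0,\ z,w\in M,\ z\succcurlyeq w\}.$$

**Lemma 1.** $C$ is a convex cone containing $0$, and $h=0$ on $C$.

*Proof.* The case $\lambda=0$ gives $0\in C$. Closure under nonnegative scalars is clear, and $h(\delta_z-\delta_w)=1-1=0$. It remains to add two elements. Let $z\succcurlyeq w$, $z'\succcurlyeq w'$ and $\lambda,\mu>0$ (if one of them is $0$ there is nothing to do). Put $\alpha=\lambda/(\lambda+\mu)$. Then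
$$\lambda(\delta_z-\delta_w)+\mu(\delta_{z'}-\delta_{w'})=(\lambda+\mu)\big(\delta_{z\alpha z'}-\delta_{w\alpha w'}\big),$$
so we need $z\alpha z'\succcurlyeq w\alpha w'$. Strong independence applied to $z\succcurlyeq w$ gives $z\alpha z'\succcurlyeq w\alpha z'$. Applied to $z'\succcurlyeq w'$ it gives $z'(1-\alpha)w\succcurlyeq w'(1-\alpha)w$, which by the second axiom is $w\alpha z'\succcurlyeq w\alpha w'$. Transitivity finishes. $\square$

The next lemma says that $C$ does not contain differences it should not contain.

**Lemma 2.** Suppose (Cl) holds, or $\delta$ is injective. Then for all $x,y\in M$: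
$$\delta_x-\delta_y\in C\implies x\succcurlyeq y.\tag{2}$$

*Proof.* In both cases $\delta_p=\delta_q$ implies $p\succcurlyeq q$. If $\delta$ is injective then $p=q$. Under (Cl), saturation carries $p\succcurlyeq p$ to $p\succcurlyeq q$. Now let $\delta_x-\delta_y=\lambda(\delta_z-\delta_w)$ with $z\succcurlyeq w$. If $\lambda=0$, then $\delta_x=\delta_y$ and we are done. If $\lambda>0$, move the negative terms across to get $\delta_x+\lambda\delta_w=\delta_y+\lambda\delta_z$, and divide by $1+\lambda$. With $\alpha=1/(1+\lambda)\in(0,1)$ this reads $\delta_{x\alpha w}=\delta_{y\alpha z}$, so $x\alpha w\succcurlyeq y\alpha z$. From $z\succcurlyeq w$ and strong independence, $z(1-\alpha)y\succcurlyeq w(1-\alpha)y$, that is, $y\alpha z\succcurlyeq y\alpha w$. By transitivity $x\alpha w\succcurlyeq y\alpha w$, and strong independence, used in the cancelling direction, gives $x\succcurlyeq y$. $\square$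

## 5. Separation from a weighted ball

Section 3 showed that the obstacle is $b=P-Q$ with $P$ and $Q$ large. So we allow only those $b$ for which $P$ and $Q$ are *separately* small, with each $\delta_m$ charged a price $g(m)$ that measures how far $m$ is from $x_0$ and $y_0$ in the eyes of $F$. For such $b$, adding $P$ to $\delta_{x_0}$ and $Q$ to $\delta_{y_0}$ and normalizing gives a pair close to $(x_0,y_0)$, and (Cl) applies. The set of such $b$ need not be a weak neighborhood of $0$, but it does not have to be. Since every linear functional on $E$ gives a function in $A$, the separating functional needs no continuity, and separation needs only a core point.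

**Definition 7 (core point).** Let $D$ be a subset of a real vector space $W$. A point $d\in D$ is a *core* (algebraic interior) *point* of $D$ if for every $v\in W$ there is $\eta>0$ with $d+rv\in D$ for all $r\in[-\eta,\eta]$.

Example: in the space of finitely supported real sequences, fix any weights $g_i>0$, however fast they grow. Then $0$ is a core point of $\{v:\sum g_i|v_i|<1\}$, since for fixed $v$ the sum $\sum g_i|v_i|$ is finite.

The one external tool is the algebraic Hahn–Banach separation theorem (e.g. Aliprantis–Border, *Infinite Dimensional Analysis*, Thm 5.61): *if $C,D$ are nonempty disjoint convex subsets of a real vector space and $D$ has a core point, then there are a nonzero linear functional $\varphi$ and $t\in\mathbb R$ with $\varphi(c)\ge t\ge\varphi(d)$ for all $c\in C$, $d\in D$.*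

**Lemma 3.** Assume (2). Let $x_0,y_0\in M$, $F\subset A$ finite and $\varepsilon>0$ be such that no $x,y\in M$ with $x\succcurlyeq y$ satisfy
$$|f(x)-f(x_0)|<\varepsilon,\quad|f(y)-f(y_0)|<\varepsilon\quad\text{for all }f\in F.\tag{3}$$
Put
$$g(m)=1+\varepsilon^{-1}\sum_{f\in F}\big(|f(m)-f(x_0)|+|f(m)-f(y_0)|\big).$$
Then there is an increasing $u\in A$ with $u(y_0)-u(x_0)=1$ and $|u(m)|\le g(m)$ for all $m\in M$.

**Step 1: the weighted ball.** This step builds the convex set to be separated from $C$. Let $B\subset E$ be the set of all $P-Q$ with
$$P=\sum_m p_m\delta_m,\quad Q=\sum_m q_m\delta_m,\qquad \sum_m p_mg(m)<1,\quad \sum_m q_mg(m)<1,$$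
where $p,q\colon M\to[0,\infty)$ are finitely supported. The admissible pairs $(p,q)$ form a convex set and $P-Q$ depends linearly on $(p,q)$, so $B$ is convex. Exchanging $p$ and $q$ shows $B=-B$. Finally $0$ is a core point of $B$. Given $v=\sum_m r_m\delta_m\in E$, write $r=r^+-r^-$ with $r^\pm\ge0$. For small $\eta>0$ both $\eta\sum r^+_mg(m)$ and $\eta\sum r^-_mg(m)$ are less than $1$, so $rv\in B$ for $|r|\le\eta$ by symmetry. Put $d_0=\delta_{x_0}-\delta_{y_0}$. Then $d_0+B$ is convex with core point $d_0$.

**Step 2: $(d_0+B)\cap C=\emptyset$.** This step turns the hypothesis on pairs into a statement about $E$. Suppose $c=d_0+P-Q\in C$ with $P-Q\in B$ as above. By Lemma 1, $h(c)=0$; also $h(d_0)=0$, and $h(P)=\sum p_m$, $h(Q)=\sum q_m$. Hence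
$$\sum_m p_m=\sum_m q_m=:s .$$
So $(\delta_{x_0}+P)/(1+s)$ and $(\delta_{y_0}+Q)/(1+s)$ are both convex combinations of evaluations. By the second fact of Section 4 they equal $\delta_x$ and $\delta_y$ for some $x,y\in M$. Then $\delta_x-\delta_y=c/(1+s)\in C$, and (2) gives $x\succcurlyeq y$. For $f\in F$ we have $f(x)=\big(f(x_0)+\sum_m p_mf(m)\big)/(1+s)$, hence
$$|f(x)-f(x_0)|=\frac{\big|\sum_m p_m(f(m)-f(x_0))\big|}{1+s}\le\sum_m p_m|f(m)-f(x_0)|\le\varepsilon\sum_m p_mg(m)<\varepsilon .$$
In the same way, $|f(y)-f(y_0)|\le\sum_m q_m|f(m)-f(y_0)|\le\varepsilon\sum_m q_mg(m)<\varepsilon$. So $x\succcurlyeq y$ satisfy (3), contrary to hypothesis.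

**Step 3: separation.** This step produces $u$. The separation theorem gives a nonzero linear $\varphi$ on $E$ and $t\in\mathbb R$ with
$$\varphi(c)\ge t\ge\varphi(d_0+b)\qquad\text{for all }c\in C,\ b\in B.\tag{4}$$
Since $0\in C$, $t\le0$. For $c\in C$ and $n\ge1$ we have $nc\in C$, so $\varphi(c)\ge t/n$. Letting $n\to\infty$, $\varphi\ge0$ on $C$. Next, $\varphi(d_0)<0$: choose $v$ with $\varphi(v)\ne0$ and $\eta>0$ with $\pm\eta v\in B$. Then (4) gives $\varphi(d_0)+\eta|\varphi(v)|\le t\le0$. Multiply $\varphi$ by a positive constant so that $\varphi(d_0)=-1$, and multiply $t$ by the same constant. Inequality (4) and $t\le0$ persist. Put $u(m)=\varphi(\delta_m)$. By the third fact of Section 4, $u\in A$. It is increasing because $\varphi(\delta_z-\delta_w)\ge0$ when $z\succcurlyeq w$. And $u(y_0)-u(x_0)=-\varphi(d_0)=1$.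

**Step 4: the growth bound.** This step shows that $u$ grows no faster than the price $g$. For $0\le r<1/g(m)$ we have $\pm r\delta_m\in B$. So (4) gives $\varphi(d_0)+r|u(m)|\le0$, that is, $r|u(m)|\le1$. Letting $r\to1/g(m)$, $|u(m)|\le g(m)$. $\square$

## 6. Proof of Theorem 1

The implication (MR) $\Rightarrow$ (Cl) was shown in Section 1. Assume (Cl); we verify (1). Let $x_0\not\succcurlyeq y_0$. The complement of the graph is open in the product topology, so it contains $U\times U'$ for some basic neighborhoods $U$ of $x_0$ and $U'$ of $y_0$. These are given by finite sets $F_1,F_2\subset A$ and numbers $\varepsilon_1,\varepsilon_2>0$. With $F=F_1\cup F_2$ and $\varepsilon=\min(\varepsilon_1,\varepsilon_2)$, no $x\succcurlyeq y$ satisfy (3). Property (2) holds by Lemma 2. Lemma 3 gives an increasing $u\in A$ with $u(x_0)<u(y_0)$. So (1) holds, and the set of all increasing functions is a multi-representation. $\blacksquare$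

## 7. Coarser topologies and growth classes

The growth bound $|u|\le g$ was not needed for Theorem 1. It shows which functions suffice when the graph is closed in a coarser topology.

**Definition 8.** For $A_0\subset A$ let $\tau(A_0)$ be the coarsest topology on $M$ making all $f\in A_0$ continuous, and let $\hat A_0$ be the set of $u\in A$ with $|u|\le k\big(1+\sum_{i=1}^n|f_i|\big)$ for some $k,n$ and $f_i\in A_0$.

Clearly $A_0\subset\hat A_0$, and inserting bounds into bounds gives $\hat{\hat A}_0=\hat A_0$. Two examples: $\hat A=A$; and if $A_0$ is the set of bounded functions in $A$, then $\hat A_0=A_0$, since the right-hand side is then bounded.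

**Theorem 2.** If the graph of $\succcurlyeq$ is closed for $\tau(A_0)$, then $\succcurlyeq$ has a multi-representation with $\mathcal U\subset\hat A_0$. Consequently, if $A_0=\hat A_0$, then $\succcurlyeq$ is $\tau(A_0)$-closed if and only if it has a multi-representation $\mathcal U\subset A_0$.

For $A_0=A$ this is Theorem 1. For $A_0$ the bounded mixture-preserving functions it says that closedness in the topology they generate is equivalent to representability by bounded functions.

*Proof.* Since $\tau(A_0)$ is coarser than the weak topology, (Cl) holds, so (2) holds by Lemma 2. Let $\mathcal U$ be the set of all increasing functions in $\hat A_0$; it contains the constants. Let $x_0\not\succcurlyeq y_0$. As in Section 6, but with $\tau(A_0)$-neighborhoods, there are a finite $F\subset A_0$ and $\varepsilon>0$ such that no $x\succcurlyeq y$ satisfy (3). Lemma 3 gives an increasing $u$ with $u(x_0)<u(y_0)$ and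
$$|u(m)|\le g(m)\le1+\varepsilon^{-1}\sum_{f\in F}\big(2|f(m)|+|f(x_0)|+|f(y_0)|\big)\le k\Big(1+\sum_{f\in F}|f(m)|\Big)$$
for a suitable constant $k$. So $u\in\hat A_0$, and $\mathcal U$ is a multi-representation. For the last assertion, if $\mathcal U\subset A_0$ is a multi-representation, then the graph $\bigcap_{u\in\mathcal U}\{(x,y):u(x)-u(y)\ge0\}$ is $\tau(A_0)$-closed. The other direction is the first part together with $\hat A_0=A_0$. $\blacksquare$

## 8. The closure of a mixture preorder on a convex set

Lemma 3 needs only (2), which by Lemma 2 also holds when $\delta$ is injective, with no closedness assumed. This describes the closure of an arbitrary mixture preorder.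

**Theorem 3.** Let $M$ be a convex subset of a vector space and $\succcurlyeq$ any mixture preorder on $M$. The closure of its graph in $M\times M$ (weak topology) is the graph of the preorder $\succcurlyeq^*$ defined by: $x\succcurlyeq^*y$ iff $u(x)\ge u(y)$ for all increasing $u\in A$. In particular this closure is again a mixture preorder, and it is the smallest closed mixture preorder extending $\succcurlyeq$.

For the lexicographic order on $\mathbb R^2$ the increasing functions are $ax_1+c$ with $a\ge0$, so the closure is the order $x_1\ge y_1$.

*Proof.* Linear functionals on the ambient space restrict to members of $A$ and separate points of $M$, so $\delta$ is injective and (2) holds. The graph of $\succcurlyeq^*$ is an intersection of closed sets $\{u(x)-u(y)\ge0\}$ and contains the graph of $\succcurlyeq$; hence it contains the closure. Conversely, let $(x_0,y_0)$ lie outside the closure. Then some basic neighborhood of it misses the graph of $\succcurlyeq$, which gives $F$ and $\varepsilon$ as in Lemma 3. The lemma yields an increasing $u$ with $u(x_0)<u(y_0)$, so $x_0\not\succcurlyeq^*y_0$. Thus the closure is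 the graph of $\succcurlyeq^*$. This $\succcurlyeq^*$ is a preorder, and for $\alpha\in(0,1)$ the identity $u(x\alpha z)-u(y\alpha z)=\alpha(u(x)-u(y))$ gives strong independence. Any closed mixture preorder extending $\succcurlyeq$ has a closed graph containing that of $\succcurlyeq$, hence containing the closure. $\blacksquare$

## 9. Closed sections are not enough

Both remaining examples live on $\Delta(X)$ with a preorder $x\succcurlyeq y:\iff x-y\in K$, where $K$ is a convex cone in the space $V$ of finitely supported signed measures of total mass $0$. By Section 1 this is a mixture preorder. Let $u\in A$ and $f(z)=u(e_z)$. Then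
$$u\text{ is increasing}\iff\sum_z f(z)c(z)\ge0\text{ for all }c\in K.\tag{5}$$
The direction $\Leftarrow$ is clear. For $\Rightarrow$, let $0\ne c\in K$ with positive and negative parts $c^\pm$ of common mass $\sigma>0$. Then $x=c^+/\sigma$ and $y=c^-/\sigma$ are in $\Delta(X)$, $x-y=c/\sigma\in K$, so $x\succcurlyeq y$ and $\sum_z f(z)c(z)=\sigma(u(x)-u(y))\ge0$.

**Proposition 4.** There is a preordered mixture space in which all sets $\{x:x\succcurlyeq y\}$ and $\{x:y\succcurlyeq x\}$ are weakly closed, but (MR), equivalently (Cl), fails.

*Proof.* Let $G$ be the set of functions $\mathbb N_{\ge1}\to\mathbb N_{\ge1}$. Let $X$ consist of distinct points $a,b$; $n,n'$ for $n\ge1$; and $\gamma,\gamma'$ for $\gamma\in G$. Let $K$ be the convex cone generated by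
$$c_{n,\gamma}=e_a-e_b+\tfrac1{\gamma(n)}(e_n-e_{n'})+\tfrac1n(e_\gamma-e_{\gamma'}),\qquad n\ge1,\ \gamma\in G .$$

**Step 1: $e_a\not\succcurlyeq e_b$.** This gives the pair that no function will detect. If $\sum t_{n,\gamma}c_{n,\gamma}=e_a-e_b$ (finite sum, $t\ge0$), the coordinate at $\gamma$ gives $\sum_nt_{n,\gamma}/n=0$ for every $\gamma$. So all $t_{n,\gamma}=0$ and the left side is $0$, a contradiction.

**Step 2: (MR) fails.** We show that $u(e_a)\ge u(e_b)$ for every increasing $u$. Let $f(z)=u(e_z)$ and $\varepsilon>0$. Choose $\gamma\in G$ with $\gamma(n)\ge|f(n)-f(n')|/\varepsilon$ for all $n$; such a $\gamma$ exists because $G$ contains functions of every growth. Only then choose $n\ge|f(\gamma)-f(\gamma')|/\varepsilon$. By (5),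
$$0\le\sum_z f(z)c_{n,\gamma}(z)=f(a)-f(b)+\frac{f(n)-f(n')}{\gamma(n)}+\frac{f(\gamma)-f(\gamma')}{n}\le f(a)-f(b)+2\varepsilon .$$
As $\varepsilon$ was arbitrary, $u(e_a)\ge u(e_b)$. Together with Step 1 this contradicts (1), so (MR) fails, and by Theorem 1 so does (Cl).

**Step 3: sections are closed.** The point is that for a fixed $y$ only finitely many generators can act. Let $x=y+\sum t_{n,\gamma}c_{n,\gamma}\in\Delta(X)$ with $t\ge0$, and suppose $t_{n,\gamma}>0$. Since $x(n')\ge0$, we have $y(n')\ge\sum_{\beta\in G}t_{n,\beta}/\beta(n)>0$. Since $x(\gamma')\ge0$, we have $y(\gamma')\ge\sum_kt_{k,\gamma}/k>0$. So $(n,\gamma)$ lies in the finite set $\Pi=\{(n,\gamma):n',\gamma'\in\mathrm{supp}\,y\}$. With $K_\Pi$ the cone generated by $\{c_{n,\gamma}:(n,\gamma)\in\Pi\}$ we get $\{x:x\succcurlyeq y\}=\Delta(X)\cap(y+K_\Pi)$.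

A finitely generated cone in a finite-dimensional space is polyhedral, so inside $W=\mathrm{span}\,K_\Pi$ it is a finite intersection of half-spaces $\{\varphi\ge0\}$. Each such $\varphi$ extends linearly to $V$, and $W$ is an intersection of kernels of linear functionals on $V$, each kernel being $\{\psi\ge0\}\cap\{-\psi\ge0\}$. Hence $K_\Pi$ is an intersection of sets $\{\varphi\ge0\}$ with $\varphi$ linear on $V$. The function $x\mapsto\varphi(x-y)$ is mixture preserving on $\Delta(X)$, hence weakly continuous, so the section is weakly closed.

For lower sections, let $x=y-\sum t_{n,\gamma}c_{n,\gamma}\in\Delta(X)$. Nonnegativity of $x$ at the points $n$ and $\gamma$ forces $n,\gamma\in\mathrm{supp}\,y$ whenever $t_{n,\gamma}>0$. Again only a finite set $\Pi'$ of pairs occurs, $\{x:y\succcurlyeq x\}=\Delta(X)\cap(y-K_{\Pi'})$, and the same argument with $\varphi(y-x)$ applies. $\blacksquare$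

## 10. A closed graph without continuous representing functions

**Proposition 5.** There are a compact metrizable $X$ and a mixture preorder on $\Delta(X)$ whose graph is closed in the topology $\tau$ of convergence against $C(X)$, but which has no multi-representation by $\tau$-continuous mixture-preserving functions. (By Theorem 2 it does have one by bounded mixture-preserving functions.) So $\hat A_0$ in Theorem 2 cannot be replaced by $A_0$, nor by the $\tau(A_0)$-continuous functions.

Here $\tau=\tau(A_0)$ with $A_0=\{m\mapsto\sum_z\theta(z)m(z):\theta\in C(X)\}$. Since $X$ is compact, every member of $A_0$ is bounded. So $\hat A_0$ is the set of all bounded functions in $A$, and this gives the statement in parentheses once the graph is known to be $\tau$-closed. The last sentence follows from the rest, since $A_0$ consists of $\tau$-continuous functions.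

*Proof.* **Step 1: the space and the cone.** Let $X=\{a,b,\infty\}\cup\bigcup_{k\ge1}X_k$ with $X_k=\{\infty_k\}\cup\{(k,j):j\ge1\}$. The points $a,b,(k,j)$ are isolated, $(k,j)\to\infty_k$ as $j\to\infty$, each $X_k$ is clopen, and $\infty$ has the basic neighborhoods $\{\infty\}\cup\bigcup_{k\ge N}X_k$. This space can be realized in the plane by
$$\infty=(0,0),\quad \infty_k=(\tfrac1k,0),\quad (k,j)\mapsto(\tfrac1k,\tfrac1{kj}),\quad a=(2,0),\quad b=(3,0).$$
This set is bounded. It is also closed. If points of it converge, their first coordinates converge. Either the points eventually stay in one of $\{a\},\{b\},\{\infty\},X_k$, all of which are closed, or the first coordinates tend to $0$; then so do the second coordinates, which never exceed the first, and the limit is $\infty$. So $X$ is compact and metrizable. Let $K$ be the convex cone generated by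
$$c_n=e_a-e_b+\sum_{k\le n}2^{-k}\big(e_{(k,2n)}-e_{(k,2n+1)}\big),\qquad n\ge1 .$$
Note for later: among all generators, only $c_n$ charges $(k,2n)$ or $(k,2n+1)$, with coefficients $2^{-k}$ and $-2^{-k}$ if $k\le n$, and $0$ otherwise.

**Step 2: no continuous representation.** First, $e_a\not\succcurlyeq e_b$: if $\sum t_nc_n=e_a-e_b$ with $t\ge0$, the coordinate at $(1,2n)$ gives $t_n/2=0$ for all $n$, so $0=e_a-e_b$, a contradiction. Now let $u$ be increasing and $\tau$-continuous. The map $z\mapsto e_z$ is continuous from $X$ to $(\Delta(X),\tau)$, since $\theta(z_i)\to\theta(z)$ for $\theta\in C(X)$ whenever $z_i\to z$. So $f(z)=u(e_z)$ is continuous on $X$, hence bounded. By (5),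
$$0\le f(a)-f(b)+\sum_{k\le n}2^{-k}\big(f(k,2n)-f(k,2n+1)\big).$$
For each fixed $k$ the bracket tends to $f(\infty_k)-f(\infty_k)=0$ as $n\to\infty$, and the $k$-th term is at most $2^{-k}\cdot2\sup|f|$ in absolute value. By dominated convergence the sum tends to $0$. Hence $u(e_a)\ge u(e_b)$ for all such $u$. Every member of a multi-representation is increasing, so one consisting of $\tau$-continuous functions would force $e_a\succcurlyeq e_b$.

A bounded increasing function that does separate the pair is easy to write down. Take $f(b)=1$, $f(k,2n)=2$ for $k,n\ge1$, and $f=0$ elsewhere. Then $\sum_zf(z)c_n(z)=-1+2\sum_{k\le n}2^{-k}=1-2^{1-n}\ge0$ for all $n\ge1$, and $f(a)<f(b)$. This $f$ is discontinuous at every $\infty_k$.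

**Step 3: the graph is $\tau$-closed; no mass escapes.** Let a net $(x_i,y_i)\to(x,y)$ in $\Delta(X)^2$ with $x_i-y_i=\sum_nt_n^ic_n$, $t_n^i\ge0$ (for each $i$ a finite sum). We must show $x-y\in K$. Indicators of clopen sets are in $C(X)$, so the masses of clopen sets converge. In particular
$$T_i:=\sum_nt_n^i=(x_i-y_i)(a)\to T:=(x-y)(a),\qquad t_n^i=2(x_i-y_i)(1,2n)\to t_n:=2(x-y)(1,2n)\ge0 .$$
Only finitely many $t_n$ are nonzero, since $x-y$ has finite support. From $\sum_{n<N}t_n^i\le T_i$ we get $\sum_{n<N}t_n\le T$ for every $N$, so $s:=T-\sum_nt_n\ge0$. We claim $s=0$. For $N\ge k$ the set $X_{k,N}=\{\infty_k\}\cup\{(k,j):j\ge2N\}$ is clopen, and since $y_i\ge0$,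
$$x_i(X_{k,N})\ge\sum_{n\ge N}x_i(k,2n)\ge\sum_{n\ge N}(x_i-y_i)(k,2n)=2^{-k}\sum_{n\ge N}t_n^i=2^{-k}\Big(T_i-\sum_{n<N}t_n^i\Big).$$
Passing to the limit in $i$, $x(X_{k,N})\ge2^{-k}\big(T-\sum_{n<N}t_n\big)\ge2^{-k}s$. Since $x$ has finite support, $x(X_{k,N})=x(\infty_k)$ for large $N$, so $x(\infty_k)\ge2^{-k}s$ for every $k$. If $s>0$, then $x$ would have infinite support. So $s=0$, that is, $T=\sum_nt_n$.

**Step 4: the limit is in the cone.** Let $c=\sum_nt_nc_n\in K$. We check $x-y=c$ coordinate by coordinate.

- At $a$: $(x-y)(a)=T=\sum_nt_n=c(a)$. At $b$: $(x_i-y_i)(b)=-T_i\to-T$, so $(x-y)(b)=-T=c(b)$.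
- At $(k,j)$: by the note in Step 1, the coordinate of $x_i-y_i$ is zero or a fixed multiple of a single $t_n^i$, and the coordinate of $c$ is zero or the same multiple of $t_n$. Since $t^i_n\to t_n$, we get $(x-y)(k,j)=c(k,j)$.
- At $\infty_k$: each $c_n$ has mass $0$ on $X_k$, so $(x_i-y_i)(X_k)=0$. As $X_k$ is clopen, $(x-y)(X_k)=0=c(X_k)$. The coordinates at all $(k,j)$ agree, so those at $\infty_k$ agree as well.
- At $\infty$: both $x-y$ and $c$ have total mass $0$ and all other coordinates agree.

Hence $x-y=c\in K$, i.e. $x\succcurlyeq y$, and the graph is $\tau$-closed. $\blacksquare$
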